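\title{Exponential maps with a slice determine the Makar-Limanov invariant}

\begin{abstract}
Let $k$ be a field and $B$ a $k$-algebra that is an integral domain. The Makar-Limanov invariant $\operatorname{ML}(B)$ is the intersection of the rings of invariants of all exponential maps on $B$, and $\operatorname{ML}^*(B)$ is the intersection over those exponential maps that admit a slice. We prove that $\operatorname{ML}^*(B)=\operatorname{ML}(B)$ whenever $\operatorname{ML}^*(B)\neq B$, with no assumption on $k$ and without finite generation of $B$. The proof rests on one fact: a proper subalgebra that is algebraically closed in $B$ and stable under the automorphisms coming from exponential maps is fixed by every exponential map. The same fact characterizes $\operatorname{ML}(B)$ as the largest such subalgebra and recovers it from the conjugates of any single nontrivial exponential map. The quadric cone shows that the hypothesis $\operatorname{ML}^*(B)\neq B$ cannot be dropped.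
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $k$ be a field and $B$ a commutative $k$-algebra. An \emph{exponential map} on $B$ is a $k$-algebra homomorphism $\varphi=\varphi_U\colon B\to B[U]$ into the polynomial ring in one variable such that
\begin{itemize}
\item[(i)] $\varepsilon_0\circ\varphi_U=\mathrm{id}_B$, where $\varepsilon_0\colon B[U]\to B$ is evaluation at $U=0$;
\item[(ii)] $\varphi_V\circ\varphi_U=\varphi_{U+V}$, where $\varphi_V$ is extended to a homomorphism $B[U]\to B[U,V]$ by $\varphi_V(U)=U$.
\end{itemize}
Its \emph{ring of invariants} is the $k$-subalgebra $B^\varphi=\{b\in B:\varphi(b)=b\}$, and $\varphi$ is \emph{nontrivial} if $B^\varphi\neq B$. A \emph{slice} of $\varphi$ is an element $s\in B$ with $\varphi(s)=s+U$; a map with a slice is nontrivial. Let $\operatorname{EXP}(B)$ be the set of exponential maps on $B$ and $\operatorname{EXP}^*(B)$ the subset of those that admit a slice. The \emph{Makar-Limanov invariant} and the \emph{$\operatorname{ML}^*$-invariant} of $B$ are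
\[
\operatorname{ML}(B)=\bigcap_{\varphi\in\operatorname{EXP}(B)}B^\varphi,\qquad
\operatorname{ML}^*(B)=\bigcap_{\delta\in\operatorname{EXP}^*(B)}B^\delta,
\]
with $\operatorname{ML}^*(B)=B$ if $\operatorname{EXP}^*(B)=\emptyset$. Always $\operatorname{ML}(B)\subseteq\operatorname{ML}^*(B)$.

When $k$ is algebraically closed and $B$ is the coordinate ring of an affine variety $X$, conditions (i) and (ii) are the axioms for an action $(t,x)\mapsto t\cdot x$ of the additive group of $k$ on $X$, where the value of $\varphi_U(b)$ at the point $x$ and at $U=t$ is $b(t\cdot x)$. The ring $B^\varphi$ consists of the functions that are constant on orbits, so $\operatorname{ML}(B)$ consists of the functions that no such action moves. A slice is a function with $s(t\cdot x)=s(x)+t$, a global clock along the orbits. Algebraically (Lemma~\ref{lem:slice}), for a domain $B$ the rings $B^\delta$ with $\delta\in\operatorname{EXP}^*(B)$ are exactly the $k$-subalgebras $A$ over which $B$ is a polynomial ring $A[s]$ in one variable; call these the \emph{coefficient rings} of $B$. Thus $\operatorname{ML}^*(B)\neq B$ says that $B$ has a coefficient ring, and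 then $\operatorname{ML}^*(B)$ is the intersection of all of them.

For $B=k[x_1,\dots,x_n]$ with $n\ge1$, the coefficient rings $k[x_j:j\neq i]$ intersect in $k$, so both invariants equal $k$. In a domain every unit is fixed by every exponential map, because the units of $B[U]$ have degree $0$. Hence both invariants of $k[t,t^{-1}]$ equal the whole ring, and both invariants of $k[t,t^{-1}][s]$ equal $k[t,t^{-1}]$. The invariants can differ: for the quadric cone of Section~\ref{sec:cone} they are $k$ and $B$. There, however, $\operatorname{ML}^*(B)=B$ only because no slice exists. This leaves the following question, posed in \cite{SK}.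

\begin{quote}
Let $k$ be an algebraically closed field of arbitrary characteristic and $B$ an affine $k$-domain, that is, a finitely generated $k$-algebra that is an integral domain. If $\operatorname{ML}^*(B)\neq B$, is $\operatorname{ML}^*(B)=\operatorname{ML}(B)$?
\end{quote}

For affine domains $B$ with $\operatorname{ML}^*(B)\neq B$, equality is known when $k$ is algebraically closed of characteristic zero; in arbitrary characteristic when $\operatorname{tr.deg}_kB=2$; and when $k$ is algebraically closed and $B$ is a unique factorization domain with $\operatorname{tr.deg}_kB=3$. The proofs below do not use these cases.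

One may doubt equality in general, since having a slice is a restrictive condition, and a ring of invariants $B^\varphi$ need not be a coefficient ring even when $B$ has one (Example~\ref{ex:cylinder}). The following computation points the other way.

\begin{example}\label{ex:extend}
Let $B=A[s]$ be a polynomial ring over a domain $A$, let $\varphi\in\operatorname{EXP}(A)$, and extend $\varphi$ to $B$ by $\varphi(s)=s$. Substituting $U=s$ gives the map $\alpha\colon B\to B$ with $\alpha(s)=s$ and $\alpha(a)=\sum_ia_is^i$ for $a\in A$, where $\varphi(a)=\sum_ia_iU^i$. It is an automorphism (Lemma~\ref{lem:flow}), so $B=\alpha(A)[s]$ and $\alpha(A)$ is a second coefficient ring. Now $\alpha(a)\in A$ if and only if $a_i=0$ for all $i\ge1$, that is, $a\in A^\varphi$, and then $\alpha(a)=a$. Therefore $A\cap\alpha(A)=A^\varphi$ and $\operatorname{ML}^*(B)\subseteq A^\varphi\subseteq B^\varphi$.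
\end{example}

So a map $\varphi$ without a slice can still be detected by slices: $\varphi$ produces automorphisms, and these move one coefficient ring to others. The computation depends on $\varphi$ preserving $A$ and fixing $s$, and a general exponential map on $A[s]$ does neither; for $A=k[x]$ take $x\mapsto x+(x+s)U$, $s\mapsto s-(x+s)U$, which fixes $x+s$. The argument of this paper keeps the automorphisms and forgets the pair $(A,s)$. The answer to the question is yes, in greater generality.

\emph{From now on $k$ is an arbitrary field and $B$ is an arbitrary $k$-algebra that is an integral domain.}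

\begin{theorem}\label{thm:main}
If $\operatorname{ML}^*(B)\neq B$, then $\operatorname{ML}^*(B)=\operatorname{ML}(B)$. Thus always $\operatorname{ML}^*(B)\in\{\operatorname{ML}(B),B\}$.
\end{theorem}

Only two properties of the ring $\operatorname{ML}^*(B)$ enter the proof. An element of $B$ is \emph{algebraic} over a subring $R$ if it is a root of a nonzero polynomial with coefficients in $R$, and $R$ is \emph{algebraically closed in $B$} if every such element lies in $R$. For $\varphi\in\operatorname{EXP}(B)$ and $f\in B$, let $\varphi_f\colon B\to B$ be $\varphi_U$ followed by the substitution $U=f$. If $f\in B^\varphi$, then $\varphi_f$ is a $k$-automorphism of $B$ (Lemma~\ref{lem:flow}); geometrically it is the pullback along $x\mapsto f(x)\cdot x$, which moves each point along its orbit for a time that depends on the orbit. Let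
\[
G=\bigl\langle\,\varphi_f:\ \varphi\in\operatorname{EXP}(B),\ f\in B^\varphi\,\bigr\rangle\subseteq\operatorname{Aut}_k(B),
\]
and call a subring $R$ \emph{$G$-stable} if $\alpha(R)\subseteq R$ for all $\alpha\in G$.

\begin{theorem}\label{thm:stable}
Let $R\subsetneq B$ be a proper $k$-subalgebra that is algebraically closed in $B$ and $G$-stable. Then $R\subseteq\operatorname{ML}(B)$.
\end{theorem}

For $\alpha\in\operatorname{Aut}_k(B)$ and $\delta\in\operatorname{EXP}(B)$, the \emph{conjugate} of $\delta$ by $\alpha$ is $\delta^\alpha=\alpha\circ\delta\circ\alpha^{-1}$, where $\alpha$ is extended to $B[U]$ by $\alpha(U)=U$. The transcendence degree $\operatorname{tr.deg}_CB$ over a subring $C$ is that of the extension of fraction fields.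

\begin{theorem}\label{thm:largest}
Assume $\operatorname{ML}(B)\neq B$.
\begin{itemize}
\item[(1)] $\operatorname{ML}(B)$ is the largest proper $k$-subalgebra of $B$ that is $G$-stable and algebraically closed in $B$.
\item[(2)] If $E\subseteq\operatorname{EXP}(B)$ is stable under conjugation by $G$ and contains a nontrivial exponential map, then $\bigcap_{\delta\in E}B^\delta=\operatorname{ML}(B)$. In particular, $\operatorname{ML}(B)=\bigcap_{\alpha\in G}\alpha(B^\delta)$ for every single nontrivial $\delta\in\operatorname{EXP}(B)$.
\item[(3)] If $d=\operatorname{tr.deg}_{\operatorname{ML}(B)}B<\infty$, then for every nontrivial $\delta$ at most $d$ of the rings $\alpha(B^\delta)$, $\alpha\in G$, suffice in this intersection. In particular, if $\operatorname{ML}^*(B)\neq B$, then $\operatorname{ML}(B)$ is an intersection of at most $d$ rings of invariants of exponential maps with slices, all conjugate under $G$.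
\end{itemize}
\end{theorem}

\begin{theorem}\label{thm:cone}
The hypothesis $\operatorname{ML}^*(B)\neq B$ in Theorem~\ref{thm:main} cannot be dropped: over every field $k$ there is an affine normal domain $B$ of dimension $2$ with $\operatorname{ML}(B)\neq B=\operatorname{ML}^*(B)$.
\end{theorem}

Theorem~\ref{thm:stable} is proved in Section~\ref{sec:stable}, after the basic properties of exponential maps in Section~\ref{sec:basic}. Theorems~\ref{thm:main} and~\ref{thm:largest} are deduced in Section~\ref{sec:conj}, and Theorem~\ref{thm:cone} is proved in Section~\ref{sec:cone}.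

\section{Basic properties of exponential maps}\label{sec:basic}

Let $\varphi\in\operatorname{EXP}(B)$. For $b\in B$ write $\varphi_U(b)=\sum_ib_iU^i$. Condition (i) says $b_0=b$, and condition (ii) applied to $b$ reads
\begin{equation}\label{eq:cocycle}
\sum_i\varphi_V(b_i)\,U^i=\sum_ib_i\,(U+V)^i\qquad\text{in }B[U,V].
\end{equation}
Most proofs in this section substitute into \eqref{eq:cocycle} or compare coefficients in it. By (i), an element $b$ is invariant exactly when $\varphi(b)$ has no term of positive degree in $U$.

\begin{lemma}\label{lem:flow}
If $f,g\in B^\varphi$, then $\varphi_g\circ\varphi_f=\varphi_{f+g}$. Hence $\varphi_f\in\operatorname{Aut}_k(B)$, with inverse $\varphi_{-f}$.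
\end{lemma}

\begin{proof}
The map $\varphi_g$ is a $k$-algebra endomorphism, and $\varphi_g(f)=f$ because $f$ is invariant. So $\varphi_g(\varphi_f(b))=\sum_i\varphi_g(b_i)f^i$, which equals $\sum_ib_i(f+g)^i=\varphi_{f+g}(b)$ by \eqref{eq:cocycle} with $U=f$, $V=g$. Finally $\varphi_0=\mathrm{id}_B$ by (i).
\end{proof}

\begin{lemma}\label{lem:conj}
Let $\alpha\in\operatorname{Aut}_k(B)$ and $\delta\in\operatorname{EXP}(B)$. Then $\delta^\alpha\in\operatorname{EXP}(B)$ and $B^{\delta^\alpha}=\alpha(B^\delta)$. If $s$ is a slice of $\delta$, then $\alpha(s)$ is a slice of $\delta^\alpha$.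
\end{lemma}

\begin{proof}
Extend $\alpha$ to $B[U,V]$ so that it fixes both variables. Since $\varepsilon_0\alpha=\alpha\varepsilon_0$, we get $\varepsilon_0\delta^\alpha_U=\alpha\varepsilon_0\delta_U\alpha^{-1}=\mathrm{id}_B$, and $\delta^\alpha_V\delta^\alpha_U=\alpha\delta_V\delta_U\alpha^{-1}=\alpha\delta_{U+V}\alpha^{-1}=\delta^\alpha_{U+V}$. The identity $\delta^\alpha(\alpha(b))=\alpha(\delta(b))$ shows that $\alpha(b)$ is fixed by $\delta^\alpha$ if and only if $b$ is fixed by $\delta$, and that $\delta^\alpha(\alpha(s))=\alpha(s+U)=\alpha(s)+U$.
\end{proof}

\begin{lemma}\label{lem:closed}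
The ring $B^\varphi$ is algebraically closed in $B$. So is any intersection of rings of invariants.
\end{lemma}

\begin{proof}
Let $\sum_{i=0}^da_ib^i=0$ with $a_i\in B^\varphi$ and $a_d\neq0$; then $d\ge1$. Applying $\varphi$ gives $\sum_ia_i\varphi(b)^i=0$. If $\varphi(b)$ had degree $m\ge1$ in $U$, the coefficient of $U^{md}$ on the left would be $a_db_m^d$, which is nonzero because $B$ is a domain. So $b\in B^\varphi$. An element algebraic over an intersection of subrings is algebraic over each of them, by the same polynomial; this gives the second claim.
\end{proof}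

The next lemma says that orbits are curves: the invariants together with one function that is not invariant determine everything up to an algebraic extension.

\begin{lemma}\label{lem:trdeg}
If $r\in B\setminus B^\varphi$, then every element of $B$ is algebraic over $B^\varphi[r]$.
\end{lemma}

\begin{proof}
Let $C=B^\varphi$ and $K=\operatorname{Frac}C$. The idea is to filter $B$ by degree in $U$ and to see that the filtration grows like that of a polynomial ring in one variable. Let $F_m$ be the set of $b\in B$ with $\deg_U\varphi(b)\le m$. It is a $C$-submodule of $B$, and $F_0=C$, $\bigcup_mF_m=B$, $F_mF_{m'}\subseteq F_{m+m'}$.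

Let $b\in F_m$. In \eqref{eq:cocycle} the coefficient of $U^m$ is $\varphi_V(b_m)$ on the left and $b_m$ on the right, since only $i\le m$ occur. So $b_m\in C$, and for $m\ge1$ the map $b\mapsto b_m$ is a $C$-linear map $F_m\to C$ with kernel $F_{m-1}$. Tensoring with $K$ is exact, so $\dim_K(K\otimes_CF_m)\le m+1$ by induction on $m$. Hence any family of more than $m+1$ elements of $F_m$ is linearly dependent over $C$.

Given $b\in B$, choose $e\ge1$ with $r,b\in F_e$. The products $r^ib^j$ with $i+j\le2e$ lie in $F_{2e^2}$, and their number is $\binom{2e+2}{2}=2e^2+3e+1>2e^2+1$. So there is a nonzero polynomial $P=\sum_jP_j(X)Y^j\in C[X,Y]$ with $P(r,b)=0$. By Lemma~\ref{lem:closed}, $r$ is transcendental over $C$, so $P_j(r)\neq0$ whenever $P_j\neq0$. Thus $b$ is a root of the nonzero polynomial $\sum_jP_j(r)Y^j$ over $C[r]$.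
\end{proof}

\begin{lemma}\label{lem:slice}
If $\delta\in\operatorname{EXP}(B)$ has a slice $s$ and $A=B^\delta$, then $B=A[s]$ and $s$ is transcendental over $A$. Conversely, if $B=A[s]$ is a polynomial ring over a $k$-subalgebra $A$, then the $A$-algebra homomorphism $\delta$ with $\delta(s)=s+U$ is an exponential map with slice $s$ and $B^\delta=A$.
\end{lemma}

\begin{proof}
Let $s$ be a slice and write $\delta_U(b)=\sum_ib_iU^i$. Consider $\pi=\delta_{-s}$, that is, $\pi(b)=\sum_ib_i(-s)^i$; geometrically, $\pi(b)$ evaluates $b$ at the point of the orbit where the clock $s$ reads zero. Since $\delta_V(s)=s+V$, the substitution $U=-s-V$ in \eqref{eq:cocycle} gives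
\[
\delta_V(\pi(b))=\sum_i\delta_V(b_i)(-s-V)^i=\sum_ib_i(-s)^i=\pi(b),
\]
so $\pi(B)\subseteq A$. The substitution $U=s$, $V=-s$ gives $\sum_i\pi(b_i)s^i=b_0=b$, so $B=A[s]$. As $s\notin A$, Lemma~\ref{lem:closed} shows that $s$ is transcendental over $A$.

Conversely, both sides of (i) and of (ii) are $A$-algebra homomorphisms that agree on $s$. If $p\in A[s]$ has degree $n\ge1$, the coefficient of $U^n$ in $\delta(p)=p(s+U)$ is the leading coefficient of $p$, so $p\notin B^\delta$.
\end{proof}

\section{Stable algebraically closed subalgebras}\label{sec:stable}

To prove Theorem~\ref{thm:stable}, suppose that some $\varphi$ moves some $r\in R$. We shall show that $R$ then contains all of $B^\varphi$. Once this is known, $R$ contains $B^\varphi[r]$, and Lemma~\ref{lem:trdeg} forces $R=B$.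

\begin{proposition}\label{prop:key}
Let $R$ be a $k$-subalgebra that is algebraically closed in $B$, let $\varphi\in\operatorname{EXP}(B)$, and let $r\in R\setminus B^\varphi$. If $\varphi_g(r)\in R$ for all $g\in B^\varphi$, then $B^\varphi\subseteq R$.
\end{proposition}

Write $\varphi(r)=r+r_1U+\dots+r_nU^n$ with $n\ge1$ and $r_n\neq0$, and fix $f\in B^\varphi$. We have to find a nonzero polynomial over $R$ that vanishes at $f$. The only elements known to lie in $R$ are the values
\[
\varphi_g(r)-r=r_1g+\dots+r_ng^n\qquad(g\in B^\varphi),
\]
and the difficulty is that nothing is known about the individual coefficients $r_i$. They have to be eliminated by a suitable choice of several times $g$.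

\subsection*{Degree one}
If $n=1$, two times suffice: $g=1$ gives $r_1\in R$, and $g=f$ gives $r_1f\in R$. So $f$ is a root of $r_1T-r_1f\in R[T]$, which is nonzero. In geometric terms, $r(f(x)\cdot x)=r(x)+r_1(x)f(x)$: the displacement of $r$ and its speed $r_1$ are functions in $R$, so the elapsed time $f$ is a quotient of functions in $R$.

\subsection*{Infinite fields}
If $k$ has $n+1$ distinct elements $\lambda_0,\dots,\lambda_n$, scalar multiples of a time separate the terms. For $g\in B^\varphi$ we have $\lambda_jg\in B^\varphi$, so, with $r_0=r$,
\[
\sum_{i=0}^n\lambda_j^{\,i}\,(r_ig^i)=\varphi_{\lambda_jg}(r)\in R\qquad(0\le j\le n).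
\]
The Vandermonde matrix $(\lambda_j^{\,i})$ is invertible over $k$ and $R$ is a $k$-subspace, so each $r_ig^i$ lies in $R$. Taking $g=1$ and $g=f$ gives $r_n\in R$ and $r_nf^n\in R$, and $f$ is a root of $r_nT^n-r_nf^n\in R[T]$. This proves Proposition~\ref{prop:key} for infinite $k$, which is all that the question of Section~\ref{sec:intro} requires.

\subsection*{Finite fields: two terms}
Over a finite field there may be too few scalars. Let $k=\mathbb{F}_p$ and $\varphi(r)=r+aU+bU^p$ with $a,b\neq0$; this occurs on the polynomial ring $k[a,b,f,r]$ with $a,b,f$ invariant, because $aU+bU^p$ is additive in $U$. Since $\lambda^p=\lambda$ on $k$, we have $\varphi_{\lambda f}(r)-r=\lambda(af+bf^p)$, and the two terms are never separated. The other invariants at hand are the powers of $f$. Put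
\[
\sigma_j=\varphi_{f^j}(r)-r=ax^j+by^j\in R,\qquad x=f,\quad y=f^p .
\]
Expanding the products, the terms in $a^2$ and $b^2$ cancel:
\[
\sigma_0\sigma_2-\sigma_1^2=ab\,(x-y)^2,\qquad
\sigma_1\sigma_3-\sigma_2^2=ab\,(x-y)^2\,xy .
\]
If $f\neq f^p$, the first element is nonzero, and $xy=f^{p+1}$ is a quotient of two elements of $R$. The terms are still not separated, but the unknown coefficients $a,b$ cancel in the quotient. The two left-hand sides are the determinants of the matrices $(\sigma_{\mu+\nu})$ and $(\sigma_{\mu+\nu+1})$ with $0\le\mu,\nu\le1$, and in this form the computation works for any number of terms and any field.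

\begin{proof}[Proof of Proposition~\ref{prop:key}]
Let $f\in B^\varphi$. If $f$ is algebraic over $k$, then it is algebraic over $R\supseteq k$ and lies in $R$. Assume that $f$ is transcendental over $k$; then the powers $f^i$ are pairwise distinct.

Let $I=\{i\ge1:r_i\neq0\}$, a nonempty set because $r\notin B^\varphi$, and let $m=|I|$ and $N=\sum_{i\in I}i\ge1$. For $j\ge0$ we have $f^j\in B^\varphi$, so by hypothesis
\[
\sigma_j:=\varphi_{f^j}(r)-r=\sum_{i\in I}r_i\,(f^i)^j\in R .
\]
Consider the $m\times m$ matrices $H_0=(\sigma_{\mu+\nu})$ and $H_1=(\sigma_{\mu+\nu+1})$, $0\le\mu,\nu<m$, with entries in $R$. Over $B$, let $W$ be the matrix with entries $W_{i\nu}=(f^i)^\nu$ for $i\in I$, $0\le\nu<m$, and let $D$ and $X$ be the diagonal matrices indexed by $I$ with $D_{ii}=r_i$ and $X_{ii}=f^i$. From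
\[
\sigma_{\mu+\nu}=\sum_{i\in I}(f^i)^\mu\,r_i\,(f^i)^\nu,\qquad
\sigma_{\mu+\nu+1}=\sum_{i\in I}(f^i)^\mu\,r_if^i\,(f^i)^\nu
\]
we read off $H_0=W^TDW$ and $H_1=W^TDXW$. Since $\det X=f^N$,
\[
\det H_0=(\det W)^2\prod_{i\in I}r_i,\qquad \det H_1=f^N\det H_0 .
\]
The Vandermonde determinant $\det W=\prod_{i<i'}(f^{i'}-f^i)$, taken over pairs in $I$, is a product of nonzero factors. As $B$ is a domain, $\det H_0\neq0$. Hence $f$ is a root of the nonzero polynomial $(\det H_0)\,T^N-\det H_1\in R[T]$, and $f\in R$ because $R$ is algebraically closed in $B$.
\end{proof}

For $n=1$ the two determinants are $\sigma_0=r_1$ and $\sigma_1=r_1f$, the elements of the degree one case.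

\begin{proof}[Proof of Theorem~\ref{thm:stable}]
Suppose $R\not\subseteq\operatorname{ML}(B)$, and choose $\varphi\in\operatorname{EXP}(B)$ and $r\in R\setminus B^\varphi$. For $g\in B^\varphi$ we have $\varphi_g\in G$, so $\varphi_g(r)\in R$ by stability. Proposition~\ref{prop:key} gives $B^\varphi\subseteq R$, hence $B^\varphi[r]\subseteq R$. By Lemma~\ref{lem:trdeg} every element of $B$ is algebraic over $B^\varphi[r]$, hence over $R$, hence lies in $R$. This contradicts $R\neq B$.
\end{proof}

\begin{remark}\label{rem:hyp}
Neither hypothesis on $R$ can be omitted. The subalgebra $k[x]\subset k[x,y]$ is proper and algebraically closed, being a ring of invariants, but it is not contained in $\operatorname{ML}(k[x,y])=k$. In characteristic $p>0$, the proper subalgebra $k[x^p]\subset k[x]$ is generated over $k$ by all $p$-th powers, so it is stable under all $k$-automorphisms, but it is not contained in $\operatorname{ML}(k[x])=k$. Remark~\ref{rem:m2} gives an example of the second kind in every characteristic.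
\end{remark}

\section{Intersections over conjugation-stable families}\label{sec:conj}

Theorem~\ref{thm:stable} applies to any intersection of rings of invariants over a family that $G$ permutes. This is Theorem~\ref{thm:largest}(2), and Theorem~\ref{thm:main} is a special case of it.

\begin{proof}[Proof of Theorem~\ref{thm:largest}(2)]
Let $R=\bigcap_{\delta\in E}B^\delta$, a $k$-subalgebra that contains $\operatorname{ML}(B)$. It is proper because $E$ contains a nontrivial map, and it is algebraically closed in $B$ by Lemma~\ref{lem:closed}. Let $r\in R$, $\alpha\in G$, $\delta\in E$. Then $\delta^{\alpha^{-1}}\in E$, so $r\in B^{\delta^{\alpha^{-1}}}=\alpha^{-1}(B^\delta)$ by Lemma~\ref{lem:conj}, that is, $\alpha(r)\in B^\delta$. Thus $R$ is $G$-stable, and Theorem~\ref{thm:stable} gives $R\subseteq\operatorname{ML}(B)$.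

For a single nontrivial $\delta$ take $E=\{\delta^\alpha:\alpha\in G\}$. It is stable under conjugation because $(\delta^\alpha)^\beta=\delta^{\beta\alpha}$, and $B^{\delta^\alpha}=\alpha(B^\delta)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $\operatorname{ML}^*(B)\neq B$. Then $E=\operatorname{EXP}^*(B)$ is nonempty, its members are nontrivial, and $\operatorname{ML}(B)\subseteq\operatorname{ML}^*(B)\neq B$. By Lemma~\ref{lem:conj}, $E$ is stable under conjugation by $\operatorname{Aut}_k(B)\supseteq G$. Theorem~\ref{thm:largest}(2) gives $\operatorname{ML}^*(B)=\bigcap_{\delta\in E}B^\delta=\operatorname{ML}(B)$.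
\end{proof}

The hypothesis $\operatorname{ML}^*(B)\neq B$ is used only to make the subalgebra proper, and the only property of slices that is used, besides nontriviality, is that conjugation preserves them.

\begin{proof}[Proof of Theorem~\ref{thm:largest}(1)]
The subalgebra $\operatorname{ML}(B)$ is proper by assumption and algebraically closed in $B$ by Lemma~\ref{lem:closed}. If $b\in\operatorname{ML}(B)$, then $\varphi(b)=b$ for every $\varphi$, so $\varphi_f(b)=b$ for every generator $\varphi_f$ of $G$. Thus $G$ fixes $\operatorname{ML}(B)$ pointwise, and $\operatorname{ML}(B)$ is $G$-stable. By Theorem~\ref{thm:stable} it contains every other subalgebra with these properties.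
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:largest}(3)]
Write $M=\operatorname{ML}(B)$. We intersect with one conjugate at a time and use the transcendence degree over $M$ to bound the number of steps.

Let $M\subseteq C\subsetneq C'\subseteq B$ be subrings with $C$ algebraically closed in $B$. Then $\operatorname{tr.deg}_MC<\operatorname{tr.deg}_MC'$. Indeed, both numbers are at most $d$, hence finite; if they were equal, a transcendence basis of $\operatorname{Frac}C$ over $\operatorname{Frac}M$ would also be one of $\operatorname{Frac}C'$. Every element of $C'$ would then be algebraic over $\operatorname{Frac}C$, hence over $C$ after clearing denominators, and so lie in $C$.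

Put $C_0=B$ and $C_1=B^\delta\subsetneq C_0$. If $C_i\neq M$ for some $i\ge1$, part (2) gives $\alpha\in G$ with $C_i\not\subseteq\alpha(B^\delta)$, and we put $C_{i+1}=C_i\cap\alpha(B^\delta)\subsetneq C_i$. For $i\ge1$, the ring $C_i$ is an intersection of $i$ rings $\alpha(B^\delta)=B^{\delta^\alpha}$, so it contains $M$ and is algebraically closed in $B$ by Lemma~\ref{lem:closed}. By the previous paragraph $0\le\operatorname{tr.deg}_MC_i\le d-i$ whenever $C_i$ is defined. So the construction stops at some $i\le d$, and it stops only when $C_i=M$.

If $\operatorname{ML}^*(B)\neq B$, choose $\delta\in\operatorname{EXP}^*(B)$. It is nontrivial, and its conjugates $\delta^\alpha$ have slices by Lemma~\ref{lem:conj}.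
\end{proof}

\section{The quadric cone}\label{sec:cone}

For Theorem~\ref{thm:cone} we need a surface with a nontrivial exponential map but no slice. By Lemma~\ref{lem:slice} a slice makes a surface a cylinder over a curve; if the surface is normal, so is the curve, and then the cylinder has no singular point. A normal singular surface with a nontrivial exponential map will therefore do. Throughout this section
\[
B=k[x,y,z]/(xy-z^2),\qquad\mathfrak m=(x,y,z)\subset B .
\]
Recall that a domain is \emph{normal} if it contains every element of its fraction field that is integral over it; that unique factorization domains are normal; that the Krull dimension of an affine $k$-domain is its transcendence degree over $k$; and that a normal Noetherian local domain of dimension $1$ is a discrete valuation ring, so its maximal ideal is principal.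

\begin{proof}[Proof of Theorem~\ref{thm:cone}]
\emph{$B$ is the even part of $k[u,v]$.} Since $z^2-xy$ is monic of degree $2$ in $z$, the ring $B$ is a free $k[x,y]$-module with basis $1,z$. The homomorphism $x\mapsto u^2$, $y\mapsto v^2$, $z\mapsto uv$ sends the $k$-basis $x^ay^b$, $x^ay^bz$ of $B$ bijectively to the monomials $u^{2a}v^{2b}$, $u^{2a+1}v^{2b+1}$, which are all the monomials of even degree. So $B$ is identified with the span of these monomials in $k[u,v]$. In particular $B$ is an affine domain, and it has dimension $2$, being finite over the polynomial ring $k[x,y]$.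

\emph{$B$ is normal.} Let $f\in\operatorname{Frac}B$ be integral over $B$. Then $f$ is integral over the normal domain $k[u,v]$, so $f\in k[u,v]$. Write $hf=g$ with $g,h\in B$, $h\neq0$, and split $f=f_{\mathrm{even}}+f_{\mathrm{odd}}$ by parity of degree. The odd part of $hf$ is $hf_{\mathrm{odd}}$ and the odd part of $g$ is $0$, so $f_{\mathrm{odd}}=0$ and $f\in B$.

\emph{$\operatorname{ML}(B)\neq B$.} The assignment $u\mapsto u$, $v\mapsto v+uU$ is an exponential map on $k[u,v]$: (i) holds on generators, and (ii) holds because $v\mapsto(v+uV)+uU=v+u(U+V)$. On the generators of $B$ it is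
\[
x\mapsto x,\qquad z\mapsto z+xU,\qquad y\mapsto y+2zU+xU^2,
\]
so it restricts to an exponential map $\varphi$ on $B$. It moves $z$ in every characteristic.

\emph{$\operatorname{EXP}^*(B)=\emptyset$.} Since $xy-z^2\in(x,y,z)^2$, the classes of $x,y,z$ form a basis of $\mathfrak m/\mathfrak m^2$, and $\dim_k\mathfrak m/\mathfrak m^2=3$. Suppose that $\delta$ has a slice $s$, and let $A=B^\delta$. By Lemma~\ref{lem:slice}, $B=A[s]$ is a polynomial ring over $A$. So $A\cong B/sB$ is an affine domain with $\operatorname{tr.deg}_kA=1$, hence of dimension $1$. It is normal: an element of $\operatorname{Frac}A$ integral over $A$ lies in $B$ because $B$ is normal, and then in $A$ by Lemma~\ref{lem:closed}.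

Let $\mathfrak n=\mathfrak m\cap A$. As $B/\mathfrak m=k$, we have $A/\mathfrak n=k$ and $s-c\in\mathfrak m$ for some $c\in k$. The ideal $\mathfrak nB+(s-c)B\subseteq\mathfrak m$ has quotient $k[s]/(s-c)=k$, so it equals $\mathfrak m$. Also $\mathfrak n\neq0$, since $A\neq k$. Thus $A_{\mathfrak n}$ is a discrete valuation ring, $\mathfrak nA_{\mathfrak n}=tA_{\mathfrak n}$ for some $t\in\mathfrak n$, and $\mathfrak mB_{\mathfrak m}$ is generated by $t$ and $s-c$. This gives $\dim_k\mathfrak m/\mathfrak m^2=\dim_k\mathfrak mB_{\mathfrak m}/\mathfrak m^2B_{\mathfrak m}\le2$, a contradiction. Hence $\operatorname{ML}^*(B)=B\neq\operatorname{ML}(B)$.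
\end{proof}

The invariant $\operatorname{ML}(B)$ is in fact $k$. A polynomial in $k[u,v]$ of degree $n\ge1$ in $v$, with leading coefficient $a(u)$, is sent to a polynomial whose coefficient of $U^n$ is $a(u)u^n\neq0$. So $B^\varphi=B\cap k[u]=k[x]$. Exchanging $u$ and $v$ gives a second map $\psi$ with $B^\psi=k[y]$, and $k[x]\cap k[y]=k$.

\begin{example}\label{ex:cylinder}
Let $B'=B[s]$ be the cylinder over the cone, and extend $\varphi$ and $\psi$ to $B'$ by fixing $s$. Then $(B')^\varphi=B^\varphi[s]=k[x,s]$. This is not a coefficient ring of $B'$: otherwise $B'$ would be a polynomial ring in three variables over $k$, where $\dim_k\mathfrak M/\mathfrak M^2=3$ for every maximal ideal $\mathfrak M$ with residue field $k$, whereas $\mathfrak M=(x,y,z,s)$ gives $4$. Slices nevertheless see $\varphi$ and $\psi$. By Example~\ref{ex:extend}, $B\cap\varphi_s(B)=k[x]$ and $B\cap\psi_s(B)=k[y]$, so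
\[
B\cap\varphi_s(B)\cap\psi_s(B)=k .
\]
Hence $\operatorname{ML}(B')=\operatorname{ML}^*(B')=k$ is cut out by three conjugates of the coefficient ring $B$, in agreement with Theorem~\ref{thm:largest}(3) for $d=3$.
\end{example}

\begin{remark}\label{rem:m2}
The cone also shows, in every characteristic, that stability alone does not suffice in Theorem~\ref{thm:stable}. A Noetherian local ring is \emph{regular} if its maximal ideal is generated by as many elements as its dimension; localizations of polynomial rings over $k$ at prime ideals are regular. The ring $B_{\mathfrak m}$ is not regular, as $\dim_k\mathfrak m/\mathfrak m^2=3>2$. Any other maximal ideal misses $x$ or $y$, because $z^2=xy$, and $B[x^{-1}]=k[x,x^{-1},z]$ and $B[y^{-1}]=k[y,y^{-1},z]$ are localizations of polynomial rings. So $\mathfrak m$ is the only maximal ideal at which $B$ is not regular, every $k$-automorphism of $B$ preserves $\mathfrak m$, and $R=k+\mathfrak m^2$ is a $G$-stable subalgebra. It is proper, since $x\in\mathfrak m\setminus\mathfrak m^2$, and it contains $x^2\notin k=\operatorname{ML}(B)$.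
\end{remark}

\begin{thebibliography}{1}

\bibitem{SK}
P.M.S. Sai Krishna, \emph{An Algebraic characterization of the affine three space in arbitrary characteristic}, arXiv:2308.05424 (2023).

\end{thebibliography}
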